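# How equal can the effective resistances of an incomplete network be?

## The bound $1+\frac1{2n-5}$ and its extremal graph

Throughout, $G=(V,E,w)$ is a finite undirected simple graph with positive edge weights $w:E\to\mathbb R_{>0}$, read as an electrical network in which the edge $e$ has conductance $w_e$. We write $|V|=n$, and $\mathrm{R_{eff}}(x,y)$ is the effective resistance between $x$ and $y$, whose definition is recalled below. Put
$$b=\max_{x\ne y\in V}\mathrm{R_{eff}}(x,y),\qquad a=\min_{x\ne y\in V}\mathrm{R_{eff}}(x,y).$$

**Theorem 1.** Let $G=(V,E,w)$ have $|V|=n$, $|E|<\binom n2$ and positive weights. If $G$ is disconnected, the ratio $b/a$ is $\infty$ by convention. If $G$ is connected, then $n\ge 3$ and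
$$\frac ba\ \ge\ \frac{2n-4}{2n-5}=1+\frac1{2n-5}\ >\ 1+\frac1{10n}.$$

**Theorem 2 (sharpness and classification).** For every $n\ge3$ the constant $1+\frac1{2n-5}$ is attained. Among the graphs of Theorem 1, up to isomorphism and a common scaling of all weights, equality holds for exactly one graph $H_n$. It has vertex set $\{x,y\}\cup S$ with $|S|=m:=n-2$, no edge $xy$, weight $1$ on all edges $xj,yj$ $(j\in S)$, and weight $\frac{m-2}m$ on all pairs $j\ne k$ in $S$. (For $m=1$ there are no such pairs and $H_3$ is the path. For $m=2$ the weight is $0$, meaning no edge, and $H_4$ is the 4-cycle.)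

**Theorem 3 (degree version).** If $G$ is connected and $x\ne y$ are non-adjacent vertices with $p$ and $q$ neighbours respectively, then
$$\frac ba\ \ge\ \frac4{4-\frac1p-\frac1q}.$$

In plain words: if all $\binom n2$ effective resistances of a network are nearly equal, must every pair of vertices be joined by an edge? Theorem 1 says yes, once "nearly" means within a factor $1+\frac1{2n-5}$, the factor itself excluded. A single missing edge, whatever the other weights are, forces the largest resistance to exceed the smallest by at least this factor.

The question comes from Lior Kalman and Robert Krauthgamer, "Flow Metrics on Graphs", arXiv:2112.06916 (2021). It is known that every such graph satisfies $b/a>1+\frac1{O(n^2)}$. The question is whether $b/a>1+\frac1{10n}$ holds always. Theorem 1 answers yes, and Theorem 2 gives the exact constant.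

Some hypotheses deserve a word. The condition $|E|<\binom n2$ cannot be dropped: we shall see that the complete graph with unit weights has $b/a=1$. The numbers $p,q$ in Theorem 3 count neighbours and ignore weights. Finally, $|E|<\binom n2$ forces $n\ge2$, and for $n=2$ it means there is no edge, so that $G$ is disconnected. This is why every connected case has $n\ge 3$. In a disconnected graph some pair has infinite resistance, and the ratio is $\infty$ by convention. From now on $G$ is connected.

## Laplacian, pseudoinverse, effective resistance

Let $e_v$ be the standard basis vectors of $\mathbb R^V$. The weighted Laplacian is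
$$L=\sum_{\{u,v\}\in E}w_{uv}(e_u-e_v)(e_u-e_v)^T,\qquad\text{so}\qquad \varphi^TL\varphi=\sum_{\{u,v\}\in E}w_{uv}(\varphi_u-\varphi_v)^2 .$$
It is symmetric and positive semidefinite. If $\varphi^TL\varphi=0$, then $\varphi$ is constant along every edge; since $G$ is connected, $\ker L=\mathrm{span}(\mathbf 1)$.

**Definition (pseudoinverse).** $L^+$ is the symmetric matrix that kills $\mathbf 1$ and inverts $L$ on the space $\mathbf 1^\perp$ of vectors with coordinate sum zero. So $L^+$ is positive semidefinite with kernel $\mathrm{span}(\mathbf 1)$, and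
$$LL^+=L^+L=P:=I-\tfrac1n\mathbf 1\mathbf 1^T .$$
In particular, if $Lu=\lambda u$ with $\lambda>0$, then $L^+u=\frac1\lambda u$.

**Definition (effective resistance).** For $x\ne y$,
$$\mathrm{R_{eff}}(x,y)=\Big(\min_{\varphi:\ \varphi_x-\varphi_y=1}\varphi^TL\varphi\Big)^{-1}=(e_x-e_y)^TL^+(e_x-e_y).$$

The two expressions agree by Cauchy–Schwarz. Put $\delta=e_x-e_y$ and $R=\delta^TL^+\delta$, which is positive because $\delta\notin\mathrm{span}(\mathbf 1)$. If $\delta^T\varphi=1$, then, since $P\delta=\delta$,
$$1=(\delta^T\varphi)^2=\big((L^+\delta)^TL\varphi\big)^2\le (L^+\delta)^TL(L^+\delta)\cdot\varphi^TL\varphi=R\,\varphi^TL\varphi ,$$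
and $\varphi=L^+\delta/R$ satisfies the constraint and gives equality.

We write $R_{xy}=\mathrm{R_{eff}}(x,y)$ and $R_{xx}=0$. Expanding the second formula,
$$R_{ij}=L^+_{ii}+L^+_{jj}-2L^+_{ij}.\tag{1}$$
Two quantities should not be confused: the number of neighbours of $x$, and the **weighted degree** $d_x=\sum_j w_{xj}$ (with $w=0$ on non-edges). For connected $G$ with $n\ge2$ we have $d_x>0$.

## Complete graphs, paths, and one missing edge

**The complete graph.** With unit weights on $K_n$ we have $L=nI-\mathbf 1\mathbf 1^T=nP$, so $L^+=\frac1nP$ and every $R_{xy}=\frac2n$. Here $b/a=1$.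

**Three vertices.** A connected incomplete graph on three vertices is a path $x,j,y$ with conductances $s,t$. Resistances in series add, so the three values are $\frac1s$, $\frac1t$, $\frac1s+\frac1t$. The largest is the sum, and it is at least twice the smaller summand. Hence $b/a\ge2$, with equality iff $s=t$. This is Theorems 1 and 2 for $n=3$, since $1+\frac1{2\cdot3-5}=2$.

**The 4-cycle.** With unit weights, adjacent vertices are joined by paths of resistance $1$ and $3$ in parallel, so their effective resistance is $\frac34$. For opposite vertices two paths of resistance $2$ are in parallel, which gives $1$. The ratio is $\frac43=1+\frac1{2\cdot4-5}$.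

**$K_n$ minus an edge.** Take unit weights, and let $xy$ be the missing edge, $n\ge3$. Then $L=nP-(e_x-e_y)(e_x-e_y)^T$. On $\mathbf 1^\perp$ this has eigenvalue $n-2$ in the direction $e_x-e_y$ and eigenvalue $n$ on the orthogonal complement of that direction. So $R_{xy}=\frac2{n-2}$, and $R_{jk}=\frac2n$ for $j,k\notin\{x,y\}$ when $n\ge4$. For $j\notin\{x,y\}$, the vector $e_x-e_j$ has squared length $2$, of which $\frac12$ lies along $e_x-e_y$. Therefore $R_{xj}=R_{yj}=\frac{1/2}{n-2}+\frac{3/2}n$, which lies strictly between the other two values. For $n\ge4$ the ratio is $\frac n{n-2}=1+\frac2{n-2}$.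

This last family might look extremal. It is not: $\frac2{n-2}$ exceeds $\frac1{2n-5}$ for all $n\ge4$. The reason is that the weights can be adjusted.

## Foster's theorem, and where averaging over edges fails

A sensible first plan is to bound $b$ from below using a non-adjacent pair, and $a$ from above by an average.

For the lower bound, let $x\not\sim y$. Test the variational definition with $\varphi_x=s$, $\varphi_y=s-1$ and $\varphi=0$ elsewhere. Since $xy$ is not an edge, the energy is $s^2d_x+(1-s)^2d_y$. At $s=\frac{d_y}{d_x+d_y}$ it equals $\frac{d_xd_y}{d_x+d_y}$. So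
$$R_{xy}\ \ge\ \frac1{d_x}+\frac1{d_y}\qquad(x\not\sim y).\tag{2}$$

For the upper bound on $a$, recall Foster's theorem:
$$\sum_{\{u,v\}\in E}w_{uv}R_{uv}=\mathrm{tr}\Big(L^+\sum_{\{u,v\}\in E} w_{uv}(e_u-e_v)(e_u-e_v)^T\Big)=\mathrm{tr}(L^+L)=\mathrm{tr}\,P=n-1.$$
With total weight $W=\sum_{e\in E}w_e$ this gives $a\le\frac{n-1}W$. Together,
$$\frac ba\ \ge\ \Big(\frac1{d_x}+\frac1{d_y}\Big)\frac W{n-1}.\tag{3}$$
If all weighted degrees equal $d$, then $W=\frac{nd}2$ and (3) reads $b/a\ge\frac n{n-1}=1+\frac1{n-1}$. So for such graphs the question is already settled.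

The trouble begins when $d_x,d_y$ are larger than the typical degree. Consider the following networks. Let $V=\{x,y\}\cup S$ with $|S|=m=n-2\ge2$, no edge $xy$, weight $1$ between $\{x,y\}$ and $S$, and weight $c\ge0$ on every pair inside $S$ ($c=0$ meaning no edge). Call this network $N_c$. Then $d_x=d_y=m$ and $W=2m+\frac{m(m-1)}2c$, so with $n-1=m+1$ the right-hand side of (3) for the pair $x,y$ is
$$\frac2m\cdot\frac{2m+\frac{m(m-1)}2c}{m+1}=\frac{4+(m-1)c}{m+1}.$$
When $m\ge4$ and $0<c<\frac{m-3}{m-1}$, the pair $x,y$ is the only non-adjacent pair, and the bound (3) is below $1$: it says nothing at all. At $c=\frac{m-2}m$ it equals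
$$\frac{4m+(m-1)(m-2)}{m(m+1)}=\frac{m^2+m+2}{m(m+1)}=1+\frac2{(n-1)(n-2)},$$
so (3) gives only an excess of order $1/n^2$ there.

What has been lost? Foster's average is taken over all edges, and many of them lie inside $S$. These edges can have large resistance, which spoils the average as a substitute for the minimum. We can compute how large. In $N_c$ a vertex $j\in S$ has weighted degree $2+(m-1)c$, and for $j\ne k$ in $S$ every vertex outside $\{j,k\}$ is joined to $j$ and $k$ with the same weight. Hence
$$L(e_j-e_k)=\big(2+(m-1)c+c\big)(e_j-e_k)=(2+mc)(e_j-e_k),\qquad R_{jk}=\frac2{2+mc},$$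
while $L(e_x-e_y)=m(e_x-e_y)$ gives $R_{xy}=\frac2m$. If $c<\frac{m-2}m$, the resistances inside $S$ exceed $R_{xy}$, and it is they that make $b$ large. The first plan never uses that the resistances inside $S$ are at most $b$. The two quantities $R_{jk}$ and $R_{xy}$ balance exactly at $c=\frac{m-2}m$, and $N_{(m-2)/m}$ is the graph $H_n$ of Theorem 2.

So we want a replacement for Foster's theorem that is local at $x$, involves the resistances $R_{xj}$ from $x$ to its neighbours (to be bounded below by $a$), and involves the resistances $R_{jk}$ between neighbours with the opposite sign (to be bounded above by $b$).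

## Raising the potential of a single vertex

The local identity comes from one special current. Set the potential of $x$ to $1$ and all other potentials to $0$. Current $d_x$ enters at $x$ and leaves at the neighbours $j$, in the amounts $w_{xj}$. Dividing by $d_x$, we inject one unit at $x$ and extract it according to the probability vector $\alpha_j=w_{xj}/d_x$. The energy of this normalised current is $1/d_x$. On the other hand, the energy of any injection pattern is a combination of effective resistances. Equating the two gives the identity.

**Step 1: Energy in terms of resistances.** This step expresses the energy of an arbitrary balanced injection through the numbers $R_{ij}$ alone. For $\mu\in\mathbb R^V$ with $\sum_i\mu_i=0$ put $Q(\mu)=\mu^TL^+\mu$. Then $Q(\mu)\ge0$, with equality iff $\mu=0$, because $\ker L^+=\mathrm{span}(\mathbf 1)$. For instance, $Q(e_x-e_y)=R_{xy}$. We claim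
$$Q(\mu)=-\tfrac12\sum_{i,j}\mu_i\mu_jR_{ij}.\tag{4}$$
Insert (1) into the right-hand side. The terms with $L^+_{ii}$ contribute $-\frac12\big(\sum_i\mu_iL^+_{ii}\big)\big(\sum_j\mu_j\big)=0$, and likewise those with $L^+_{jj}$. The remaining terms contribute $\sum_{i,j}\mu_i\mu_jL^+_{ij}=Q(\mu)$.

**Step 2: The star injections at $x$ and $y$.** This step computes all the inner products we need. Let $x\ne y$ be non-adjacent, $S=V\setminus\{x,y\}$, $m=|S|=n-2$. Define
$$\alpha_j=\frac{w_{xj}}{d_x},\qquad\beta_j=\frac{w_{yj}}{d_y},\qquad \mu=e_x-\alpha,\qquad \nu=e_y-\beta .$$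
There are no loops and $xy$ is not an edge, so $\alpha$ and $\beta$ are probability vectors supported on $S$. The column of $L$ at $x$ is $Le_x=d_xe_x-\sum_jw_{xj}e_j=d_x\mu$, and similarly $Le_y=d_y\nu$. Applying $L^+$,
$$L^+\mu=\frac1{d_x}Pe_x,\qquad L^+\nu=\frac1{d_y}Pe_y.$$
If $\sum_i\sigma_i=0$, then $P\sigma=\sigma$, and therefore
$$\sigma^TL^+\mu=\frac{\sigma_x}{d_x},\qquad \sigma^TL^+\nu=\frac{\sigma_y}{d_y}.\tag{5}$$
Pairing with $\mu$ or $\nu$ simply reads off one coordinate. We use this for three choices of $\sigma$.

* Since $\mu_x=1$ and $\nu_y=1$, we get $Q(\mu)=\frac1{d_x}$ and $Q(\nu)=\frac1{d_y}$.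
* Since $\nu_x=-\beta_x=0$, we get $\nu^TL^+\mu=0$.
* Since $\alpha-\beta$ has sum zero and vanishes at $x$ and at $y$, we get $(\alpha-\beta)^TL^+\mu=(\alpha-\beta)^TL^+\nu=0$.

**Step 3: An exact form of (2).** This step recovers inequality (2) together with its error term. Write $e_x-e_y=\mu-\nu+(\alpha-\beta)$. By Step 2 the three summands are mutually orthogonal for the form $L^+$, so
$$R_{xy}=Q(\mu)+Q(\nu)+Q(\alpha-\beta)=\frac1{d_x}+\frac1{d_y}+Q(\alpha-\beta)\ \ge\ \frac1{d_x}+\frac1{d_y}.\tag{6}$$
Nothing is lost precisely when $\alpha=\beta$. That is the case in every $N_c$.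

**Step 4: The local identity at $x$.** This step is the replacement for Foster's theorem. Apply (4) to $\mu=e_x-\alpha$. The pairs $(x,j)$ and $(j,x)$ carry the coefficient $\mu_x\mu_j=-\alpha_j$ each, and the pairs $(j,k)$ with $j,k\in S$ carry $\alpha_j\alpha_k$. The diagonal terms vanish since $R_{ii}=0$. So
$$\frac1{d_x}=Q(\mu)=\sum_{j\in S}\alpha_jR_{xj}-\frac12\sum_{j\ne k\in S}\alpha_j\alpha_kR_{jk},\tag{7}$$
where the second sum runs over ordered pairs. The analogous identity holds for $y$ and $\beta$. The signs are the ones we wanted.

As a check, in the unit 4-cycle with opposite vertices $x,y$ we have $d_x=2$, $\alpha=(\frac12,\frac12)$, $R_{xj}=\frac34$, $R_{jk}=1$. The right-hand side of (7) is $\frac34-\frac12\cdot2\cdot\frac14\cdot1=\frac12=\frac1{d_x}$.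

## From the star identity to the bound

**Step 5: A lower bound for $1/d_x$ in terms of $a$ and $b$.** This step turns (7) into an inequality in which the network appears only through $\alpha$. We have $\sum_j\alpha_j=1$ and $\sum_{j\ne k}\alpha_j\alpha_k=1-\sum_j\alpha_j^2$. Hence (7) can be rewritten as
$$\frac1{d_x}=a-\frac b2\Big(1-\sum_j\alpha_j^2\Big)+\sum_{j\in S}\alpha_j(R_{xj}-a)+\frac12\sum_{j\ne k\in S}\alpha_j\alpha_k(b-R_{jk}).\tag{8}$$
All terms of the last two sums are nonnegative, because $\alpha\ge0$, $R_{xj}\ge a$ and $R_{jk}\le b$. Dropping them,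
$$\frac1{d_x}\ \ge\ a-\frac b2\Big(1-\sum_j\alpha_j^2\Big)\ \ge\ a-\frac b2\Big(1-\frac1p\Big).\tag{9}$$
The last inequality uses Cauchy–Schwarz: $\alpha$ is supported on the $p$ neighbours of $x$, so $1=\big(\sum_j\alpha_j\big)^2\le p\sum_j\alpha_j^2$. In the same way $\frac1{d_y}\ge a-\frac b2\big(1-\sum_j\beta_j^2\big)\ge a-\frac b2\big(1-\frac1q\big)$.

**Step 6: Proof of Theorem 3.** Here the bounds at $x$ and at $y$ are combined. By (6) and (9),
$$b\ \ge\ R_{xy}\ \ge\ \frac1{d_x}+\frac1{d_y}\ \ge\ 2a-\frac b2\Big(2-\frac1p-\frac1q\Big).\tag{10}$$
Moving the terms with $b$ to the left and doubling, we obtain $b\big(4-\frac1p-\frac1q\big)\ge4a$. Since $p,q\ge1$, the bracket is at least $2>0$; and $a>0$. Dividing proves Theorem 3. $\blacksquare$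

For example, two leaves of the unit-weight star with three leaves have $p=q=1$, so Theorem 3 gives $b/a\ge2$. The resistances of that star are $1$ (centre to leaf) and $2$ (leaf to leaf), so equality holds.

**Step 7: Proof of Theorem 1.** This step removes the dependence on $p$ and $q$. Let $G$ be connected with $|E|<\binom n2$. We saw that $n\ge3$. There is a non-adjacent pair $x\ne y$, and all neighbours of $x$ and of $y$ lie in $S$, so $p,q\le m=n-2$. Then $4-\frac1p-\frac1q\le4-\frac2m$, and Theorem 3 gives
$$\frac ba\ \ge\ \frac4{4-\frac2m}=\frac{2m}{2m-1}=\frac{2n-4}{2n-5}=1+\frac1{2n-5}.$$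
For $n\ge3$ we have $0<2n-5<10n$, so the right-hand side exceeds $1+\frac1{10n}$. In the disconnected case the ratio is $\infty$. This proves Theorem 1 and answers the question affirmatively for every $n$ and every such graph. $\blacksquare$

Note how $b$ was used twice: as an upper bound for $R_{xy}$ in (10), and as an upper bound for the resistances $R_{jk}$ between neighbours in (9). The second use is the one missing from the averaging argument.

## The graph $H_n$ attains the bound

**Step 8: The resistances of $H_n$.** This step proves that the constant in Theorem 1 is attained for every $n\ge3$. The graph $H_n$ is connected, since every vertex of $S$ is joined to both $x$ and $y$; and $x\not\sim y$, so it is incomplete. Let $m=n-2$.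

First, $d_x=d_y=m$, and $\alpha=\beta$ is uniform on $S$. So $Q(\alpha-\beta)=0$ and (6) gives $R_{xy}=\frac2m$.

Second, let $m\ge2$ and $j\ne k$ in $S$. With $c=\frac{m-2}m$, the computation for $N_c$ gives $R_{jk}=\frac2{2+mc}=\frac2m$.

Third, permuting $S$ and exchanging $x$ with $y$ preserves all weights. Hence $R_{xj}=R_{yj}=:r$ is the same for all $j\in S$. With $\alpha$ uniform, $\sum_{j\ne k}\alpha_j\alpha_k=1-\frac1m$, and (7) reads
$$\frac1m=r-\frac12\cdot\frac2m\Big(1-\frac1m\Big),\qquad\text{so}\qquad r=\frac1m+\frac{m-1}{m^2}=\frac{2m-1}{m^2}<\frac{2m}{m^2}=\frac2m .$$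
(For $m=1$ the double sum is empty, the factor $1-\frac1m$ is zero, and $r=1$.)

The only values are therefore $\frac2m$ and $r$, with $b=\frac2m$ and $a=r$, and
$$\frac ba=\frac{2/m}{(2m-1)/m^2}=\frac{2m}{2m-1}=1+\frac1{2n-5}.$$

## Equality determines the resistance matrix, and hence the network

It remains to prove the uniqueness in Theorem 2. Let $G$ be an incomplete graph on $n\ge3$ vertices with $b/a=\frac{2m}{2m-1}$, $m=n-2$. The ratio is finite, so $G$ is connected. Choose any non-adjacent pair $x,y$, with $S,\alpha,\beta$ as before.

**Step 9: All inequalities are equalities.** This step reads off every effective resistance of $G$. By (6), by the first inequality in (9) and its analogue for $y$, and by the Cauchy–Schwarz bounds $\sum_j\alpha_j^2\ge\frac1m$, $\sum_j\beta_j^2\ge\frac1m$ on the $m$-element set $S$,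
$$b\ \ge\ R_{xy}\ \ge\ \frac1{d_x}+\frac1{d_y}\ \ge\ 2a-\frac b2\Big(2-\sum_j\alpha_j^2-\sum_j\beta_j^2\Big)\ \ge\ 2a-b\,\frac{m-1}m .$$
The hypothesis $b(2m-1)=2ma$ says exactly that $b=2a-b\,\frac{m-1}m$. The two ends agree, so equality holds throughout. We draw three conclusions.

* From the first inequality, $R_{xy}=b$.
* From the last, $\sum_j\alpha_j^2+\sum_j\beta_j^2=\frac2m$. Each sum is at least $\frac1m$, so each equals $\frac1m$. Equality in Cauchy–Schwarz means that $\alpha$ and $\beta$ are uniform on $S$: $\alpha_j=\beta_j=\frac1m>0$ for every $j\in S$.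
* From the third, equality holds in the first inequality of (9) for $x$ and in its analogue for $y$, because the sum of these two inequalities is an equality. So the nonnegative terms dropped from (8) all vanish, for $x$ and for $y$. Since all $\alpha_j$ and $\beta_j$ are positive, $R_{xj}=R_{yj}=a$ for all $j\in S$, and $R_{jk}=b$ for all $j\ne k$ in $S$.

The matrix $R=(R_{ij})$ of $G$ is now known: it has the entry $a$ on the pairs between $\{x,y\}$ and $S$, the entry $b$ on all other off-diagonal places, and zeros on the diagonal. By Step 8 the resistance matrix of $H_n$ has the same pattern, with values $\frac{2m-1}{m^2}$ and $\frac2m$ in the same ratio. After relabelling vertices, $R$ is therefore $t$ times the resistance matrix of $H_n$ for some $t>0$.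

**Step 10: Resistances determine weights.** This step passes from $R$ back to $w$. Let $u$ be the vector with $u_i=L^+_{ii}$. Then (1) says
$$R=u\mathbf 1^T+\mathbf 1u^T-2L^+ .$$
Multiply by $P$ on both sides. Since $P\mathbf 1=0$ and $PL^+P=L^+$ (because $L^+\mathbf 1=0$),
$$L^+=-\tfrac12PRP.$$
So $R$ determines $L^+$. It then determines $L=(L^+)^+$, which vanishes on $\mathbf 1$ and inverts $L^+$ on $\mathbf 1^\perp$. The weights are the negatives of the off-diagonal entries of $L$, a zero entry meaning that there is no edge. If $R$ is multiplied by $t>0$, then $L^+$ is multiplied by $t$ and $L$ by $\frac1t$.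

By Step 9, then, $L_G$ equals $\frac1t$ times the Laplacian of $H_n$, after relabelling. So $G$ is $H_n$ up to isomorphism and a common scaling of the weights. Conversely, scaling all weights of $H_n$ by a common factor scales all resistances by the inverse factor and leaves $b/a$ unchanged, so all these graphs do attain equality. This proves Theorem 2. $\blacksquare$
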